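\title{Negative Hilbert coefficients of quadratic algebras}

\begin{abstract}
Let $I$ be an ideal generated by quadrics in a polynomial ring $S$ in $n$ variables over a field, with $S/I$ Artinian. It was conjectured that all Hilbert coefficients $e_i(I)$ are nonnegative. We show that the ideal generated by all quadratic monomials in $x,y,z,w$ except $xy$ has $e_3=-1$. We also determine exactly when nonnegativity holds: $e_i(I)\ge 0$ for all such ideals in $n$ variables if and only if $i\le 2$ or $(n,i)=(3,3)$. The method is to compare $I^s$ with $\mathfrak m^{2s}$ and to move the difference between rings with different numbers of variables.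
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k$ be a field, let $S=k[x_1,\dots,x_n]$ carry the standard grading $S=\bigoplus_j S_j$, and let $\mathfrak m=(x_1,\dots,x_n)$. Let $I\subset S$ be a graded ideal such that $S/I$ is Artinian, that is, finite-dimensional over $k$. The length $\ell(S/I^s)=\dim_k S/I^s$ counts the linear conditions that a polynomial must satisfy in order to lie in $I^s$. By a theorem of Samuel, it agrees for large $s$ with a polynomial $P_I(s)$ of degree $n$, which one writes as
\begin{equation}\label{eq:HS}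
P_I(s)=\sum_{i=0}^n(-1)^ie_i(I)\binom{s+n-i-1}{n-i}.
\end{equation}
The binomial coefficients on the right are polynomials in $s$ of distinct degrees, so the integers $e_0(I),\dots,e_n(I)$ are determined by $P_I$. They are the \emph{Hilbert coefficients} of $I$, and we write $e(I)=(e_0(I),\dots,e_n(I))$.

If $I$ is generated by a regular sequence, only the first term of \eqref{eq:HS} survives, so $e_1,\dots,e_n$ measure how far $I$ is from a complete intersection. For an ideal primary to the maximal ideal of a Cohen--Macaulay local ring, Northcott's theorem says that $e_1\ge0$, with equality if and only if the ideal is generated by a system of parameters, and Narita's theorem says that $e_2\ge0$. Both apply to $I$, because localizing at $\mathfrak m$ does not change the lengths $\ell(S/I^s)$. Narita also showed that $e_3$ can be negative for general such ideals, so nonnegativity of all $e_i$ can only be expected in special classes.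

We call $S/I$ a \emph{quadratic algebra} (in $n$ variables) if it is Artinian and $I$ is generated by forms of degree $2$. The following conjecture is posed in \cite{Froberg}.

\begin{quote}
\textbf{Conjecture.} If $S/I$ is a quadratic algebra, then $e_i(I)\ge0$ for all $i$.
\end{quote}

The guess is natural because such an ideal is squeezed between two ideals for which it holds. As we recall in Section~\ref{sec:prelim}, over an infinite field $Q\subseteq I\subseteq\mathfrak m^2$ with $Q$ a complete intersection of $n$ quadrics; all three ideals have $e_0=2^n$; the ideal $Q$ has $e(Q)=(2^n,0,\dots,0)$; and the coefficients of $\mathfrak m^2$ are sums of products of binomial coefficients. For $n\le2$ every quadratic ideal is one of the two extremes. Nevertheless the conjecture fails as soon as $n=4$.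

\begin{theorem}\label{thm:A}
Let $k$ be any field and let $I=(x^2,y^2,z^2,w^2,xz,xw,yz,yw,zw)\subset S=k[x,y,z,w]$ be the ideal generated by all quadratic monomials except $xy$. Then $\ell(S/I^s)=\binom{2s+3}{4}+s$ for every $s\ge1$, and $e(I)=(16,12,1,-1,0)$. In particular $e_3(I)=-1$.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $k$ be any field, $n\ge1$ and $0\le i\le n$. Then $e_i(I)\ge0$ for all quadratic algebras $S/I$ in $n$ variables if and only if $i\le2$ or $(n,i)=(3,3)$. In particular the conjecture holds exactly for $n\le3$.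
\end{theorem}

\begin{theorem}\label{thm:C}
Let $k$ be any field.
\begin{enumerate}
\item[(a)] For a quadratic algebra $S/I$ in three variables, $e(I)$ is one of
\[(8,0,0,0),\quad(8,2,0,0),\quad(8,4,3,1),\quad(8,4,1,0),\quad(8,4,0,0).\]
\item[(b)] For each $n\ge4$ there is a quadratic algebra in $n$ variables with $e_3=-3\cdot2^{n-4}$ and $e_4=-2^{n-4}$ simultaneously.
\end{enumerate}
\end{theorem}

The idea is to compare $I$ with $\mathfrak m^2$. Since $I^s\subseteq\mathfrak m^{2s}$, we have $\ell(S/I^s)=\ell(S/\mathfrak m^{2s})+\ell(\mathfrak m^{2s}/I^s)$. The coefficients $e_i(\mathfrak m^2)$ vanish for $i>n/2$, so in that range $e_i(I)$ is read off from the second summand alone. One can add variables without changing this summand, and each new variable reverses the sign with which it enters \eqref{eq:HS}. Section~\ref{sec:hand} shows this by hand on the ideal of Theorem~\ref{thm:A}.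

\medskip
\noindent\textbf{Notation.} For subspaces $U,V$ of a $k$-algebra, $UV$ is the span of the products $uv$ and $V^s$ is the span of the $s$-fold products, with $V^0=k$. For a space $V$ of quadrics, $k[V]=\bigoplus_sV^s$ is the subalgebra it generates, graded so that $V^s$ has degree $s$. If $I$ is generated by $V=I_2$, then $I_{j+2}=S_jV$ and $(I^s)_{2s}=V^s$.

\section{The two extreme ideals}\label{sec:prelim}

The signs in \eqref{eq:HS} are explained by the generating function of the lengths. The coefficient of $t^s$ in $t/(1-t)^{j+1}$ is $\binom{s+j-1}{j}$ for $s\ge1$ and $j\ge0$. Since $\ell(S/I^s)-P_I(s)$ vanishes for large $s$, there is a polynomial $h_I(t)$ with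
\begin{equation}\label{eq:h}
\sum_{s\ge1}\ell(S/I^s)\,t^s=\frac{t\,h_I(t)}{(1-t)^{n+1}}.
\end{equation}

\begin{lemma}\label{lem:h}
If $h_I(t)=\sum_ph_pt^p$, then $e_i(I)=\sum_ph_p\binom pi$ for $0\le i\le n$. If $\deg h_I\le n$, then $\ell(S/I^s)=P_I(s)$ for all $s\ge1$.
\end{lemma}

\begin{proof}
Expand $h_I(t)=\sum_i a_i(t-1)^i$; substituting $t=1+(t-1)$ gives $a_i=\sum_ph_p\binom pi$. The right side of \eqref{eq:h} is $\sum_i(-1)^ia_i\,t\,(1-t)^{i-n-1}$. The terms with $i\le n$ contribute $(-1)^ia_i\binom{s+n-i-1}{n-i}$ to the coefficient of $t^s$. The terms with $i>n$ are polynomials in $t$, which affect finitely many $s$ and are absent if $\deg h_I\le n$.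
\end{proof}

So the Hilbert coefficients are the Taylor coefficients of $h_I$ at $t=1$, and they are nonnegative whenever the coefficients of $h_I$ are.

\begin{lemma}\label{lem:m2}
For all $s\ge1$,
\[\ell(S/\mathfrak m^{2s})=\binom{2s+n-1}{n}=\sum_{i=0}^n(-1)^i\epsilon_i\binom{s+n-i-1}{n-i},\qquad \epsilon_i=\sum_p\binom{n+1}{2p+1}\binom pi .\]
Thus $e_i(\mathfrak m^2)=\epsilon_i\ge0$, and $\epsilon_i=0$ for $i>n/2$.
\end{lemma}

\begin{proof}
The first equality counts the monomials of degree less than $2s$. For the second, write the Hilbert series of $S$ as $(1-\tau)^{-n}=(1+\tau)^n(1-\tau^2)^{-n}$. Separating even and odd powers of $\tau$ and putting $t=\tau^2$, we get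
\[\sum_{u\ge0}(\dim S_{2u}+\dim S_{2u+1})\,t^u=\frac{h(t)}{(1-t)^n},\qquad h(t)=\sum_p\left[\binom n{2p}+\binom n{2p+1}\right]t^p=\sum_p\binom{n+1}{2p+1}t^p .\]
The length $\ell(S/\mathfrak m^{2s})$ is the sum of the coefficients of $t^0,\dots,t^{s-1}$, so $h=h_{\mathfrak m^2}$. This polynomial has degree $\lfloor n/2\rfloor$, and Lemma~\ref{lem:h} applies.
\end{proof}

For $n=2,3,4$ the polynomial $h_{\mathfrak m^2}$ is $3+t$, $\;4+4t$, $\;5+10t+t^2$, so
\begin{equation}\label{eq:eps}
e(\mathfrak m^2)=(4,1,0),\qquad(8,4,0,0),\qquad(16,12,1,0,0).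
\end{equation}
Comparing coefficients in \eqref{eq:HS} gives the rule that we use throughout:
\begin{equation}\label{eq:sign}
\text{if }\ P_I(s)=\binom{2s+n-1}{n}+\sum_{j=0}^nc_j\binom{s+j-1}{j},\ \text{ then }\ e_{n-j}(I)=\epsilon_{n-j}+(-1)^{n-j}c_j .
\end{equation}
The basis polynomials for $j=0,1,2$ are $1$, $s$ and $\binom{s+1}2$.

For the other extreme, let $Q=(q_1,\dots,q_n)$ be generated by $n$ quadrics with $C=S/Q$ Artinian. We use the following textbook facts.
\begin{enumerate}
\item[(R1)] Since $S$ is Cohen--Macaulay, $q_1,\dots,q_n$ is a regular sequence. Hence $C$ has Hilbert series $(1-\tau^2)^n/(1-\tau)^n=(1+\tau)^n$; it has length $2^n$, and $C_n\cong k$ is its last nonzero component.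
\item[(R2)] $C$ is Gorenstein: its socle $\{c\in C:\mathfrak mc=0\}$ is one-dimensional. The socle contains $C_n$, so it equals $C_n$.
\item[(R3)] $Q^u/Q^{u+1}$ is a free $C$-module of rank $\binom{u+n-1}{n-1}$. Summing over $u<s$ gives $\ell(S/Q^s)=2^n\binom{s+n-1}{n}$ for $s\ge1$, so $e(Q)=(2^n,0,\dots,0)$.
\end{enumerate}
We also use three facts of dimension theory. A finite ring extension preserves Krull dimension. A prime $\mathfrak p$ of $k[T_1,\dots,T_N]$ has height $N-\dim k[T_1,\dots,T_N]/\mathfrak p$, and it is principal if its height is one. Over an infinite field, a standard graded algebra of dimension $n$ is finite over the subalgebra generated by $n$ suitable elements of degree one (graded Noether normalization).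

\begin{lemma}\label{lem:finite}
Let $S/I$ be a quadratic algebra, $V=I_2$, and let $c\ge0$ satisfy $\mathfrak m^{c+2}\subseteq I$.
\begin{enumerate}
\item[(a)] $S_jV^t=S_{j+2t}$ for all $j\ge c$ and $t\ge0$.
\item[(b)] $S$ is a finite $k[V]$-module. Hence $\dim k[V]=n$ and $\dim_kV\ge n$.
\item[(c)] $e_0(I)=2^n$.
\item[(d)] If $k$ is infinite, $V$ contains $n$ quadrics that generate an ideal $Q$ with $S/Q$ Artinian.
\end{enumerate}
\end{lemma}

\begin{proof}
For $j\ge c$ we have $S_{j+2}=I_{j+2}=S_jV$, and (a) follows by induction on $t$. By (a), $S$ is generated over $k[V]$ by $S_0,\dots,S_{c+1}$; also $k[V]$ is generated as an algebra by $\dim_kV$ elements. This gives (b). By (a) again, $\mathfrak m^{2s+c}\subseteq I^s\subseteq\mathfrak m^{2s}$, so $\ell(S/I^s)$ lies between $\binom{2s+n-1}n$ and $\binom{2s+c+n-1}n$, both of which have leading term $2^ns^n/n!$; this is (c). For (d), choose $q_1,\dots,q_n\in V$ with $k[V]$ finite over $k[q_1,\dots,q_n]$. Then $S$ is finite over $k[q_1,\dots,q_n]$, so $S/(q_1,\dots,q_n)$ is finite-dimensional.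
\end{proof}

For $n=2$, part (b) leaves $\dim V=2$, where $e(I)=(4,0,0)$ by (R3), and $\dim V=3$, where $I=\mathfrak m^2$ and $e(I)=(4,1,0)$.

\section{All quadratic monomials but one}\label{sec:hand}

The ideals closest to $\mathfrak m^2$ omit a single generator. Omitting $x_1^2$ destroys the Artinian property, so we omit a product of two variables.

\begin{proposition}\label{prop:J}
Let $n\ge2$, write $x=x_1$, $y=x_2$, and let $J\subset S$ be generated by all quadratic monomials except $xy$. The monomials of $\mathfrak m^{2s}$ that do not lie in $J^s$ are exactly $xy^{2s-1},x^3y^{2s-3},\dots,x^{2s-1}y$. Hence $\ell(S/J^s)=\binom{2s+n-1}n+s$ for all $s\ge1$.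
\end{proposition}

\begin{proof}
The monomial ideal $J^s$ is generated in degree $2s$. A monomial of degree $2s$ lies in it if and only if its $2s$ factors can be grouped into $s$ pairs, none of which is $\{x,y\}$. Write the monomial as $x^ay^bu$, where $u$ is a monomial of degree $p$ in $x_3,\dots,x_n$ and $a+b+p=2s$. Pair the factors $x$ with each other, and likewise the factors $y$, as far as possible. If $a,b$ are both even, then $p$ is even, and we pair the factors of $u$ with each other. If exactly one of $a,b$ is odd, then $p$ is odd; we pair the leftover factor with a factor of $u$, and the rest of $u$ with itself. If $a,b$ are both odd and $p>0$, then $p\ge2$ is even, and two factors of $u$ absorb the leftover $x$ and $y$. If $a,b$ are both odd and $p=0$, then in any grouping some $x$ is paired with a factor other than $x$, which must be $y$; these $s$ monomials are not in $J^s$.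

It remains to see that every monomial $x^ay^bu$ of degree $2s+1\ge3$ lies in $J^s$. If $p\ge1$, delete one factor so that some factor of $u$ remains. If $p=0$, exactly one of $a,b$ is odd; delete one factor of that variable, so that both exponents become even. In both cases the remaining monomial of degree $2s$ lies in $J^s$.
\end{proof}

The correction term $s$ is the same for every $n$. By \eqref{eq:sign} with $c_1=1$, the vector $e(J)$ differs from $e(\mathfrak m^2)$ only in $e_{n-1}(J)=\epsilon_{n-1}+(-1)^{n-1}$. With \eqref{eq:eps}: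
\begin{itemize}
\item for $n=2$, where $J=(x^2,y^2)$, the sign is negative, but $\epsilon_1=1$ compensates for it and $e(J)=(4,0,0)$, in agreement with (R3);
\item for $n=3$ the sign is positive, and $e(J)=(8,4,1,0)$;
\item for $n=4$ the sign is negative again, and now $\epsilon_3=0$.
\end{itemize}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The ideal $I$ is $J$ for $n=4$. Proposition~\ref{prop:J} gives
\[\ell(S/I^s)=\binom{2s+3}4+s=16\binom{s+3}4-12\binom{s+2}3+\binom{s+1}2+s ,\]
where the second equality is Lemma~\ref{lem:m2} with \eqref{eq:eps}. The coefficient of $s=\binom s1$ is $(-1)^3e_3(I)$, and there is no constant term, so $e(I)=(16,12,1,-1,0)$.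
\end{proof}

As a check, $S/I$ has the basis $1,x,y,z,w,xy$, and $\binom54+1=6$. In terms of \eqref{eq:h}, the term $s$ contributes $t/(1-t)^2$, so $h_I=5+10t+t^2+(1-t)^3=6+7t+4t^2-t^3$; the negative top coefficient is $e_3(I)$.

\section{Two ways to add variables}\label{sec:add}

Two features of Proposition~\ref{prop:J} made the example work: $J^s$ and $\mathfrak m^{2s}$ differ only in degree $2s$, and the variables $x_3,\dots,x_n$ contribute nothing to the difference, which is that of the space $\langle x^2,y^2\rangle$ in $k[x,y]$. Both persist under one hypothesis.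

\begin{definition}\label{def:full}
Let $B$ be a standard graded polynomial ring over $k$. A subspace $V\subseteq B_2$ is \emph{full} if $B_1V=B_3$. The \emph{defect} of $V$ is the function $\delta_V(s)=\dim B_{2s}-\dim V^s$.
\end{definition}

If $V$ is full, the ideal it generates contains all cubics, so Lemma~\ref{lem:finite}(a) with $c=1$ gives
\begin{equation}\label{eq:full}
B_pV^t=B_{p+2t}\qquad(p\ge1,\ t\ge0).
\end{equation}
The case $p=0$ is excluded, and the defect measures its failure.

\begin{proposition}[Extension]\label{prop:ext}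
Let $V\subseteq B_2$ be full, let $S=B[w_1,\dots,w_r]$ with $r\ge0$ have $n$ variables in total, and let $I(V,n)$ be the ideal of $S$ generated by $V$ and $(w_1,\dots,w_r)\mathfrak m$. Then $S/I(V,n)$ is a quadratic algebra, and
\[\ell\bigl(S/I(V,n)^s\bigr)=\binom{2s+n-1}n+\delta_V(s)\qquad(s\ge1).\]
\end{proposition}

\begin{proof}
Put $I=I(V,n)$ and $W=(w_1,\dots,w_r)S$. Then $S_j=B_j\oplus W_j$ and $I_2=V\oplus W_2$. We prove
\[\text{(i)}\quad(I^s)_{2s}=V^s\oplus W_{2s},\qquad\qquad\text{(ii)}\quad\mathfrak m^{2s+1}\subseteq I^s .\]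

(i) A product of $s$ elements of $V\oplus W_2$ lies in $V^s\oplus W_{2s}$, and $V^s\subseteq(I_2)^s$. So we must show that every monomial $u\in W_{2s}$ lies in $(I_2)^s$. Write $u=w^\alpha g$ with $w^\alpha$ a monomial of degree $p\ge1$ in the $w_i$ and $g\in B_q$ a monomial, $p+q=2s$. Each $w_i$ can absorb one variable of $B$, since $w_iB_1\subseteq W_2$. If $p\ge q$ this suffices: $u$ is a product of $q$ elements $w_i\xi$, with $\xi$ a variable of $B$, and $(p-q)/2$ elements $w_iw_{i'}$. If $p<q$, there are too few $w_i$, and the surplus must come from $V$. As $V$ need not be spanned by monomials, we replace the pairing argument by \eqref{eq:full}: with $t=(q-p)/2$ we have $g\in B_q=B_pV^t$, because $p\ge1$. For each monomial $b\in B_p$, the element $w^\alpha b$ is a product of $p$ elements $w_i\xi$. Hence $u\in(I_2)^pV^t\subseteq(I_2)^{p+t}=(I_2)^s$.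

(ii) By \eqref{eq:full}, $B_{2s+1}=B_1V^s\subseteq I^s$. A monomial of degree $2s+1\ge3$ in $W$ is a variable times a monomial of $W_{2s}$, which lies in $I^s$ by (i).

For $s=1$, (ii) shows that $S/I$ is Artinian. By (ii) and $I^s\subseteq\mathfrak m^{2s}$, the two ideals agree outside degree $2s$, and by (i) the codimension of $(I^s)_{2s}$ in $S_{2s}=B_{2s}\oplus W_{2s}$ is $\delta_V(s)$.
\end{proof}

The ideal $J$ of Proposition~\ref{prop:J} is $I(V,n)$ for $V=\langle x^2,y^2\rangle\subset k[x,y]_2$, with defect $(2s+1)-(s+1)=s$.

\begin{remark}\label{rem:full}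
Fullness is needed for both claims. Take $V=\langle x^2,y^2,z^2\rangle\subset k[x,y,z]_2$. For $r=0$, (ii) fails because $xyz\notin I$, and $\ell(S/I)=8$ while the formula would give $\binom43+6-3=7$. For $r=1$, (i) fails because $w_1xyz\notin I^2$: one of the two factors would have to be $xy$, $yz$ or $xz$.
\end{remark}

Extension moves a fixed defect to a different index $i$. To carry a negative $e_i$ with \emph{fixed} $i$ into more variables, we adjoin the square of a new variable instead.

\begin{proposition}[Adjoining a square]\label{prop:sq}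
Let $S/I$ be a quadratic algebra in $m$ variables, let $S'=S[v]$ and $I'=(I,v^2)\subset S'$. Then $S'/I'$ is a quadratic algebra in $m+1$ variables with $e_i(I')=2e_i(I)$ for $0\le i\le m$, and
\[(-1)^{m+1}e_{m+1}(I')=2\sum_{u\ge1}\bigl(\ell(S/I^u)-P_I(u)\bigr).\]
\end{proposition}

\begin{proof}
The ring $S'/I'=(S/I)[v]/(v^2)$ is Artinian. Put $I^j=S$ for $j\le0$. Then $I'^s=\sum_{t\ge0}v^{2t}I^{s-t}S'$. In the decomposition $S'=\bigoplus_av^aS$, the component of $v^a$ in this ideal is $\sum_{2t\le a}I^{s-t}=I^{s-\lfloor a/2\rfloor}$. As $a$ runs through $0,\dots,2s-1$, the exponent $s-\lfloor a/2\rfloor$ takes each value $1,\dots,s$ twice, so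
\[\ell(S'/I'^s)=2\sum_{u=1}^s\ell(S/I^u)=2\sum_{u=1}^sP_I(u)+2\sum_{u=1}^s\bigl(\ell(S/I^u)-P_I(u)\bigr).\]
The identity $\sum_{u=1}^s\binom{u+j-1}j=\binom{s+j}{j+1}$ for $j=m-i\ge0$ turns the first sum into $\sum_{i=0}^m(-1)^ie_i(I)\binom{s+n-i-1}{n-i}$ with $n=m+1$. These are the basis polynomials of \eqref{eq:HS} for $n$ variables with $i<n$. The second sum is constant for large $s$, so twice its value is the term $(-1)^ne_n(I')$.
\end{proof}

The last formula is a second source of Hilbert coefficients: the finitely many $u$ at which the length differs from the polynomial are invisible in $e(I)$, but they determine the new top coefficient.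

\section{Spaces of conics and negative coefficients}\label{sec:neg}

For $i>n/2$, rule \eqref{eq:sign} reads $e_i=(-1)^ic_{n-i}$. A positive coefficient of the defect thus produces a negative $e_i$ with $i$ odd, as in Theorem~\ref{thm:A}. For even $i$ we need a \emph{negative} coefficient, which cannot be the leading one since $\delta_V\ge0$. Such a defect appears in three variables. In this section $B=k[x,y,z]$, so $\dim B_{2s}=\binom{2s+2}2=2s^2+3s+1$.

\begin{lemma}\label{lem:four}
Let $V\subset B_2$ have dimension $4$ and generate an ideal with Artinian quotient. Then $k[V]\cong k[T_1,\dots,T_4]/(G)$ with $G$ an irreducible form of degree $d\in\{2,4\}$. For all $s\ge1$,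
\[\delta_V(s)=s^2+s\ \text{ if }d=2,\qquad\qquad\delta_V(s)=3s-1\ \text{ if }d=4 .\]
\end{lemma}

Geometrically, $V$ maps the plane with some degree $\nu$ onto a surface of degree $d$ in $\mathbb P^3$, and $\nu d=4$ is the number of common points of two conics. The proof obtains this equation by counting dimensions.

\begin{proof}
Send $T_1,\dots,T_4$ to a basis of $V$. The ring $A=k[V]$ is a domain of dimension $3$ by Lemma~\ref{lem:finite}(b), so the kernel is a graded prime of height one, generated by an irreducible form $G$ of some degree $d$. Here $d\ge2$, because the basis satisfies no linear relation. Hence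
\begin{equation}\label{eq:hyp}
\dim V^s=\binom{s+3}3-\binom{s+3-d}3=\frac d2s^2+O(s)\qquad(s\ge d-3).
\end{equation}

Let $M=\bigoplus_sB_{2s}$, a finitely generated graded $A$-module with $M_s=B_{2s}$. Choose a maximal family $m_1,\dots,m_\nu$ of $A$-linearly independent homogeneous elements, and let $F\subseteq M$ be the free submodule they generate; then $\dim F_s=\frac{\nu d}2s^2+O(s)$. By maximality each homogeneous generator of $M$ is multiplied into $F$ by a nonzero homogeneous element of $A$, and the product $a$ of these elements satisfies $aM\subseteq F$. So $M/F$ is a finitely generated module over $A/(a)$, whose Hilbert function $\dim A_s-\dim A_{s-\deg a}$ is $O(s)$. Therefore $\dim M_s=\frac{\nu d}2s^2+O(s)$. Comparing with $2s^2+3s+1$ gives $\nu d=4$, so $d\in\{2,4\}$.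

Finally, \eqref{eq:hyp} gives $6\dim V^s=(s+3)(s+2)(s+1)-(s+1)s(s-1)=6(s+1)^2$ for $d=2$ and $6\dim V^s=(s+3)(s+2)(s+1)-(s-1)(s-2)(s-3)=6(2s^2+2)$ for $d=4$. Subtracting $\dim V^s$ from $2s^2+3s+1$ gives the defects.
\end{proof}

\begin{example}\label{ex:U}
Let $U=\langle yz,\,zx,\,xy,\,x^2+y^2+z^2\rangle$. It is full: a cubic monomial involving two different variables is divisible by $yz$, $zx$ or $xy$, and $x^3=x(x^2+y^2+z^2)-y\cdot xy-z\cdot zx$, with the symmetric identities for $y^3$ and $z^3$. Send $T_1,\dots,T_4$ to the four generators in this order. The quartic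
\[G=T_1^2T_2^2+T_2^2T_3^2+T_3^2T_1^2-T_1T_2T_3T_4\]
maps to $x^2y^2z^4+x^4y^2z^2+x^2y^4z^2-x^2y^2z^2(x^2+y^2+z^2)=0$. It is linear in $T_4$, and its two coefficients are coprime, since $T_1^2T_2^2+T_2^2T_3^2+T_3^2T_1^2$ is divisible by none of $T_1,T_2,T_3$. So $G$ is irreducible over every field, it generates the kernel, and $d=4$. Thus $\delta_U(s)=3s-1$, and Proposition~\ref{prop:ext} gives $\ell(S/I(U,n)^s)=\binom{2s+n-1}n+3s-1$ for $n\ge3$ and $s\ge1$. Since $n-1>n/2$, we have $\epsilon_{n-1}=\epsilon_n=0$, and \eqref{eq:sign} with $c_1=3$, $c_0=-1$ gives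
\begin{equation}\label{eq:U}
e_{n-1}\bigl(I(U,n)\bigr)=3\,(-1)^{n-1},\qquad e_n\bigl(I(U,n)\bigr)=(-1)^{n-1}.
\end{equation}
Both are negative when $n$ is even.
\end{example}

One kind of pair $(n,i)$ is out of reach of these ideals: the top coefficient $i=n$ with $n$ odd, which needs a \emph{positive} constant term $c_0$. Proposition~\ref{prop:sq} produces one from an ideal whose length exceeds the polynomial for small $s$, for instance from a nonzero defect that vanishes for large $s$.

\begin{example}\label{ex:H}
Let $H=\langle x^2,\,y^2,\,xz,\,yz,\,xy-z^2\rangle$, a hyperplane in $B_2$. It is full: a cubic monomial in $x,y$ alone is divisible by $x^2$ or $y^2$, one involving $z$ and another variable is divisible by $xz$ or $yz$, and $z^3=x\cdot yz-z(xy-z^2)$.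

We claim that $H^2=B_4$. Since $B_2=H+kz^2$, we have $B_4=B_2B_2=H^2+z^2H+kz^4$, and the following identities place the remaining generators in $H^2$:
\begin{gather*}
z^2\cdot x^2=(xz)^2,\qquad z^2\cdot y^2=(yz)^2,\qquad xyz^2=(xz)(yz),\\
z^2\cdot xz=x^2\cdot yz-xz\,(xy-z^2),\qquad z^2\cdot yz=y^2\cdot xz-yz\,(xy-z^2),\\
z^4=(xy-z^2)^2+2\,xyz^2-x^2\cdot y^2,\qquad z^2(xy-z^2)=xyz^2-z^4 .
\end{gather*}
By \eqref{eq:full}, $H^s=B_4H^{s-2}=B_{2s}$ for $s\ge2$. So $\delta_H(1)=1$ and $\delta_H(s)=0$ for $s\ge2$.

Let $m\ge3$ and $I=I(H,m)$. By Proposition~\ref{prop:ext}, $P_I(s)=\binom{2s+m-1}m$, and the length exceeds $P_I(s)$ by $1$ at $s=1$ and equals it for $s\ge2$. Thus $e(I)=e(\mathfrak m^2)$, but Proposition~\ref{prop:sq} gives, for $I'=(I,v^2)$ in $n=m+1\ge4$ variables,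
\begin{equation}\label{eq:H}
e_n(I')=2\,(-1)^n .
\end{equation}
\end{example}

\begin{proposition}\label{prop:neg}
Let $3\le i\le n$ and $(n,i)\ne(3,3)$. Over every field there is a quadratic algebra in $n$ variables with $e_i<0$. Moreover, Theorem~\ref{thm:C}(b) holds.
\end{proposition}

\begin{proof}
If $i$ is even, then $i\ge4$ and $I(U,i)$ has $e_i=-1$ by \eqref{eq:U}. Adjoining $n-i$ squares gives $e_i=-2^{n-i}$ in $n$ variables, by Proposition~\ref{prop:sq}. If $i$ is odd and $n\ge i+1$, then $i+1\ge4$ is even and $I(U,i+1)$ has $e_i=-3$; adjoining $n-i-1$ squares gives $e_i=-3\cdot2^{n-i-1}$. If $i=n$ is odd, then $n\ge5$, and \eqref{eq:H} gives $e_n=-2$. For Theorem~\ref{thm:C}(b), start from $I(U,4)$, which has $e_3=-3$ and $e_4=-1$, and adjoin $n-4$ squares.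
\end{proof}

\section{Quadratic algebras in three variables}\label{sec:three}

None of these constructions gives a negative $e_3$ for $n=3$. Formula \eqref{eq:U} gives $e_3=1$. Adjoining a square to an ideal in two variables gives $e_3=0$, since such an ideal is a complete intersection or $\mathfrak m^2$, and then the length equals the polynomial for all $s\ge1$. To show that no other ideal does better we compute $e(I)$ for every $I$, according to the number of generators.

\begin{proof}[Proof of Theorem~\ref{thm:C}(a)]
Let $S=k[x,y,z]$, $V=I_2$ and $\mu=\dim V$. For a field extension $K/k$ we have $(I\otimes_kK)^s=I^s\otimes_kK$, so the lengths do not change, and we may assume that $k$ is algebraically closed. By Lemma~\ref{lem:finite}, $3\le\mu\le6$ and $V$ contains $q_1,q_2,q_3$ such that $C=S/(q_1,q_2,q_3)$ is Artinian.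

\medskip\noindent\emph{The cases $\mu=3$ and $\mu=6$.} If $\mu=3$, then $I=(q_1,q_2,q_3)$ and $e(I)=(8,0,0,0)$ by (R3). If $\mu=6$, then $I=\mathfrak m^2$ and $e(I)=(8,4,0,0)$ by \eqref{eq:eps}.

\medskip\noindent\emph{The case $\mu=4$.} To reduce lengths to defects we need $V$ to be full. Three quadrics miss exactly one cubic, since $C$ has Hilbert function $1,3,3,1$ by (R1), and the Gorenstein property shows that a fourth quadric supplies it. Indeed, let $q\in V\setminus\langle q_1,q_2,q_3\rangle$. Its class in $C_2$ is nonzero, and by (R2) it is not in the socle $C_3$. So $C_1q\ne0$, hence $C_1q=C_3$, which means $S_3=S_1q+S_1\langle q_1,q_2,q_3\rangle=S_1V$. Proposition~\ref{prop:ext} with $r=0$ gives $\ell(S/I^s)=\binom{2s+2}3+\delta_V(s)$, and Lemma~\ref{lem:four} leaves two possibilities. If $d=4$, then $c_1=3$ and $c_0=-1$ in \eqref{eq:sign}, so $e(I)=(8,4,3,1)$. If $d=2$, then $\delta_V(s)=2\binom{s+1}2$, so $c_2=2$, $e_1=4-2$ and $e(I)=(8,2,0,0)$.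

\medskip\noindent\emph{The case $\mu=5$.} Now $V=\ker\lambda$ for a linear functional $\lambda\ne0$ on $S_2$. A functional on $S_2$ is the same as a symmetric bilinear form $\beta(l,l')=\lambda(ll')$ on $S_1$, and changes of variables act on $\beta$ in the usual way, so we classify by the rank $\rho\in\{1,2,3\}$ of $\beta$. A linear form $l$ lies in the radical of $\beta$ exactly when $lS_1\subseteq V$.

\emph{Rank $1$} does not occur. The radical would have a basis $y,z$, which we complete to coordinates $x,y,z$. The space $yS_1+zS_1\subseteq V$ has dimension $5$, so it equals $V$. Then $I\subseteq(y,z)$, and $S/I$ is not Artinian.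

\emph{Rank $2$.} Let $z$ span the radical, complete it to coordinates $x,y,z$, and put $B=k[x,y]$. Since $S_2=B_2\oplus zS_1$ and $zS_1\subseteq V$, we have $V=V'\oplus zS_1$ with $V'=V\cap B_2$ of dimension $5-3=2$. Let $f,g$ be a basis of $V'$. The ring $B/(f,g)=S/(I,z)$ is Artinian, so by (R1) it has Hilbert function $1,2,1$ and vanishes in degree $3$; that is, $V'$ is full. By Lemma~\ref{lem:finite}(b), $k[f,g]$ has dimension $2$, so $f,g$ are algebraically independent and $\dim V'^s=s+1$. Thus $\delta_{V'}(s)=s$. Since $I=I(V',3)$, Proposition~\ref{prop:ext} gives $\ell(S/I^s)=\binom{2s+2}3+s$, and $e(I)=(8,4,1,0)$.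

\emph{Rank $3$.} We choose coordinates in which $V$ is the space $H$ of Example~\ref{ex:H}; the argument works in every characteristic. As $k$ is algebraically closed, the quadratic form $l\mapsto\beta(l,l)$ on $S_1$ has a zero $x\ne0$. Since $\beta$ is nondegenerate, there is $y'$ with $\beta(x,y')=1$. The Gram matrix of $x,y'$ has determinant $-1$, so $S_1$ is the orthogonal sum of $\langle x,y'\rangle$ and a line $\langle z'\rangle$, and $\beta(z',z')\ne0$ by nondegeneracy. Choose $\gamma\in k$ with $\gamma^2\beta(z',z')=-\beta(y',y')$ and put $y=y'+\gamma z'$. Then $\beta(y,y)=0$ and $\beta(x,y)=1$. Again the orthogonal complement of $\langle x,y\rangle$ is a line $\langle z\rangle$ with $\beta(z,z)\ne0$, and we scale $z$ so that $\beta(z,z)=1$. In the coordinates $x,y,z$,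
\[\lambda(x^2)=\lambda(y^2)=\lambda(xz)=\lambda(yz)=0,\qquad\lambda(xy)=\lambda(z^2)=1 .\]
So $V=\ker\lambda$ contains the five generators of $H$, and $V=H$. By Example~\ref{ex:H} with $m=3$, $e(I)=e(\mathfrak m^2)=(8,4,0,0)$.
\end{proof}

The table collects the cases with $\mu\ge4$; the middle row is $\ell(S/I^s)-\binom{2s+2}3$ for $s\ge2$.
\begin{center}
\begin{tabular}{c|ccccc}
case & $\mu=4,\ d=2$ & $\mu=4,\ d=4$ & $\mu=5,\ \rho=2$ & $\mu=5,\ \rho=3$ & $\mu=6$\\ \hline
defect & $s^2+s$ & $3s-1$ & $s$ & $0$ & $0$\\
$e(I)$ & $(8,2,0,0)$ & $(8,4,3,1)$ & $(8,4,1,0)$ & $(8,4,0,0)$ & $(8,4,0,0)$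
\end{tabular}
\end{center}
For $n=3$ and a full space, $e_3=-c_0$, and the constant term $c_0$ of the defect is never positive.

\begin{remark}\label{rem:occur}
Each vector in Theorem~\ref{thm:C}(a) occurs over every field. In the order of the list, take $(x^2,y^2,z^2)$; then $(x^2,xy,y^2,z^2)$, by Proposition~\ref{prop:sq} applied to $(x,y)^2\subset k[x,y]$; then $I(U,3)$; then the ideal $J$ of Proposition~\ref{prop:J}; and $\mathfrak m^2$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
We have $e_0=2^n>0$ by Lemma~\ref{lem:finite}(c), $e_1\ge0$ by Northcott's theorem and $e_2\ge0$ by Narita's theorem. For $(n,i)=(3,3)$, Theorem~\ref{thm:C}(a) gives $e_3\in\{0,1\}$. For every other pair with $3\le i\le n$, Proposition~\ref{prop:neg} gives a quadratic algebra with $e_i<0$. If $n\le3$, every pair $(n,i)$ has $i\le2$ or equals $(3,3)$; if $n\ge4$, the pair $(n,3)$ does neither. So the conjecture holds exactly for $n\le3$.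
\end{proof}

\begin{thebibliography}{1}

\bibitem{Froberg}
Ralf Froberg, \emph{Hilbert coefficients of quadratic algebras}, arXiv:2311.02860 (2023).

\end{thebibliography}
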